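# Equal cores but different blocks in the centralizer algebras of symmetric groups

## 1. Two projective lattices with no common character

Let $p\ge 5$ be a prime and let $(R,\mathbb F,k)$ be a $p$-modular system: $R$ is a complete discrete valuation ring with fraction field $\mathbb F$ of characteristic $0$ and residue field $k$ of characteristic $p$. Write $\chi^\nu$ for the character of the Specht module $\operatorname S^\nu_{\mathbb F}$, and $\operatorname S^\nu_R$ for its usual $R$-form. We start from the partition $(p+1,2)$ of $p+3$. Its hook lengths are
$$p+2,\ p+1,\ p-1,\ p-2,\dots,1\quad\text{(row 1)},\qquad 2,\ 1\quad\text{(row 2)},$$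
and none of them is divisible by $p$. By the theorem on characters of defect zero (Fact 5 below), $\operatorname S^{(p+1,2)}_R$ is a projective $RS_{p+3}$-module. Induced to $S_{p+4}$, it stays projective, and by the branching rule it has character
$$\chi^{(p+2,2)}+\chi^{(p+1,3)}+\chi^{(p+1,2,1)}.$$

Put $\kappa=(2,2)$. This is a $p$-core, since its hook lengths are $3,2,2,1$. A partition of $p+4$ has $p$-core $\kappa$ exactly when it arises from $\kappa$ by adding one rim $p$-hook, that is, a connected strip of $p$ boxes containing no $2\times 2$ square.

- $(p+2,2)\setminus(2,2)$ is the row of $p$ boxes $(1,3),\dots,(1,p+2)$: a rim $p$-hook.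
- $(p+1,3)\setminus(2,2)$ consists of $(1,3),\dots,(1,p+1)$ and $(2,3)$: $p$ boxes, connected, no $2\times2$ square, so a rim $p$-hook.
- $(p+1,2,1)\setminus(2,2)$ consists of $(1,3),\dots,(1,p+1)$ and $(3,1)$: disconnected, so $(p+1,2,1)$ does not have core $\kappa$.

Let $e_\kappa\in RS_{p+4}$ be the block idempotent belonging to the core $\kappa$ (Fact 3). Then
$$X:=e_\kappa\operatorname{Ind}_{S_{p+3}}^{S_{p+4}}\operatorname S_R^{(p+1,2)}\quad\text{is projective with character}\quad \chi^{(p+2,2)}+\chi^{(p+1,3)},\tag{1}$$
and, since $\chi^\lambda\cdot\operatorname{sgn}=\chi^{\lambda'}$,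
$$Y:=X\otimes\operatorname{sgn}\quad\text{is projective with character}\quad \chi^{(2,2,1^p)}+\chi^{(2,2,2,1^{p-2})}.\tag{2}$$

For $p=5$, the characters are $\chi^{(7,2)}+\chi^{(6,3)}$ and $\chi^{(2,2,1^5)}+\chi^{(2,2,2,1^3)}$, for the group $S_9$.

What are $X$ and $Y$ for? Both lie in the same block of $RS_{p+4}$, the one with core $(2,2)$ (which is equal to its conjugate). So no central idempotent of $RS_{p+4}$ tells them apart. But they have no common character, so there are no nonzero homomorphisms between them in either direction, and
$$\operatorname{End}(X^N\oplus Y^N)=\operatorname{End}(X^N)\times\operatorname{End}(Y^N).$$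
If the module $X^N\oplus Y^N$ occurs inside a representation of a larger symmetric group in a suitable way, then the projection onto $X^N$ becomes a central idempotent of a centralizer algebra, and that idempotent is invisible to the centers of the two symmetric group algebras. This is how we shall refute a natural description of the blocks of centralizer algebras.

## 2. Centralizer algebras, their Specht modules, and the proposed block rule

From now on $p$ is any prime. Let $0\le l\le m$. For $A\in\{R,\mathbb F,k\}$ regard $AS_l\subseteq AS_m$, with $S_l$ permuting $\{1,\dots,l\}$.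

**Definition (centralizer algebra).** $\mathcal C^A=\mathcal C^A_{l,m}:=\{a\in AS_m\mid ab=ba\text{ for every }b\in AS_l\}$.

For instance, $\mathcal C^A_{m,m}=Z(AS_m)$ and $\mathcal C^A_{0,m}=\mathcal C^A_{1,m}=AS_m$. The algebra $\mathcal C^A_{2,3}$ has the basis $1$, $(1,2)$, $(1,3)+(2,3)$, $(1,2,3)+(1,3,2)$.

**Definition (Specht modules of $\mathcal C$).** Let $\mathcal P_{l,m}$ be the set of skew partitions $\mu\setminus\lambda$ with $\lambda\vdash l$, $\mu\vdash m$, $\lambda\subseteq\mu$. Put
$$\operatorname S^{\mu\setminus\lambda}_{\mathbb F}:=\operatorname{Hom}_{\mathbb FS_l}(\operatorname S^\lambda_{\mathbb F},\operatorname S^\mu_{\mathbb F}{\downarrow}_{S_l}),\qquad (c\phi)(v)=c\,\phi(v)\quad(c\in\mathcal C^{\mathbb F}).$$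
The algebra $\mathcal C^{\mathbb F}$ is semisimple and these modules, for $\mu\setminus\lambda\in\mathcal P_{l,m}$, form a complete irredundant set of simple modules; for $\lambda\not\subseteq\mu$ the space is $0$. We take this as known. The Specht $\mathcal C^k$-module $\operatorname S^{\mu\setminus\lambda}$ is the reduction modulo the maximal ideal of a $\mathcal C^R$-stable full $R$-lattice, for example of $\operatorname{Hom}_{RS_l}(\operatorname S^\lambda_R,\operatorname S^\mu_R{\downarrow}_{S_l})$.

Let $f^{\mu\setminus\lambda}=\dim\operatorname S^{\mu\setminus\lambda}_{\mathbb F}$. By the branching rule, this is the number of ways to build $\mu$ from $\lambda$ by adding one box at a time, that is, the number of standard fillings of $\mu\setminus\lambda$. For example, $(3,1)\setminus(2)$ consists of the two boxes $(1,3)$ and $(2,1)$, which may be added in either order, so $f=2$; whereas $(2,2)\setminus(2)$ is a horizontal domino and $f=1$.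

**Definition (cores, weights, residues).** The $p$-core of a partition is what remains when rim $p$-hooks are removed as long as possible; the number of hooks removed is the weight. The content of the box in row $r$ and column $c$ is $c-r$, and its residue is the content mod $p$. Example: in $(7,2)$ with $p=5$, the boxes $(1,3),\dots,(1,7)$ form a rim $5$-hook, so $\operatorname{core}_5(7,2)=(2,2)$ and the weight is $1$.

**Definition (blocks).** The $p$-blocks of $\mathcal C^k$ are the algebras $e\,\mathcal C^k$, for $e$ a primitive central idempotent. A module lies in the block of $e$ if $e$ acts on it as the identity.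

The question, from Matthew Fayers and Lorenzo Putignano, "Ribbon blocks for centraliser algebras of symmetric groups", arXiv:2502.13867 (2025), is whether the following statement is true.

> $\operatorname S^{\mu_1\setminus\lambda_1}$ and $\operatorname S^{\mu_2\setminus\lambda_2}$ belong to the same $p$-block of $\mathcal C^k_{l,m}$ if and only if $\operatorname{core}_p(\mu_1)=\operatorname{core}_p(\mu_2)$ and $\operatorname{core}_p(\lambda_1)=\operatorname{core}_p(\lambda_2)$.

The statement is false: "only if" always holds, and "if" fails for every prime $p\ge5$.

**Theorem A.** Let $p\ge5$, $l=p+4$, $m=2p+6$, and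
$$\mu=(p+2,3,2,1^{p-1}),\qquad\lambda_1=(p+2,2),\qquad\lambda_2=\lambda_1'=(2,2,1^p).$$
Then $\mu\setminus\lambda_1,\mu\setminus\lambda_2\in\mathcal P_{l,m}$ and $\operatorname{core}_p(\lambda_1)=\operatorname{core}_p(\lambda_2)=(2,2)$, but $\operatorname S^{\mu\setminus\lambda_1}$ and $\operatorname S^{\mu\setminus\lambda_2}$ lie in different blocks of $\mathcal C^k_{l,m}$. The part of $\mathcal C^k_{l,m}$ cut out by these two cores is a product of exactly two blocks, each isomorphic to $M_N(k[t]/(t^2))$ with $N=p(p+2)$.

For $p=5$ this reads $l=9$, $m=16$, $\mu=(7,3,2,1^4)$, $\lambda_1=(7,2)$, $\lambda_2=(2,2,1^5)$.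

**Theorem B.**
1. "Only if" holds for all $p,l,m$.
2. The full "if and only if" holds for every $p$ if $m-l\le2$, and also if $l\le1$.
3. Let $p\in\{2,3\}$. If the blocks of $kS_l$ and $kS_m$ labelled by the two cores both have weight $\le1$, then all Specht modules with these cores lie in one block of $\mathcal C^k_{l,m}$. (In Theorem A the weights are $1$ and $0$, so this fails for every $p\ge5$.)

For $p\in\{2,3\}$, beyond (2) and (3), the question is not settled in these notes.

## 3. Standard facts, and how idempotents lift

Let $\pi$ generate the maximal ideal of $R$, and let $e_\lambda$ be the primitive central idempotent of $\mathbb FS_n$ belonging to $\chi^\lambda$. All fields are splitting fields for symmetric groups.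

**Fact 1.** $\mathcal C^A$ has as $A$-basis the sums over the orbits of $S_l$ acting on $S_m$ by conjugation. Indeed $a\in\mathcal C^A$ means that the coefficients of $a$ are constant on these orbits. Hence $\mathcal C^R\to\mathcal C^k$ is surjective with kernel $\pi\mathcal C^R$.

**Fact 2.** *Central idempotents of $\mathcal C^k$ lift to central idempotents of $\mathcal C^R$. Each Specht module belongs to exactly one block, and two Specht modules with a common composition factor lie in the same block.*

Proof. Let $e\in\mathcal C^k$ be a central idempotent. As $R$ is complete, $e$ lifts to an idempotent $\hat e\in\mathcal C^R$. The $R$-module $\hat e\,\mathcal C^R(1-\hat e)$ is a direct summand of $\mathcal C^R$, and its reduction is $e\,\mathcal C^k(1-e)=0$, so it is $0$ by Nakayama's lemma. Likewise $(1-\hat e)\mathcal C^R\hat e=0$. So $\hat e$ is central. A central idempotent of $\mathcal C^R$ acts on the simple module $\operatorname S^{\mu\setminus\lambda}_{\mathbb F}$ as $0$ or $1$, hence also on every lattice in it and on the reduction. Since the primitive central idempotents of $\mathcal C^k$ are orthogonal with sum $1$, exactly one of them acts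 as $1$ on $\operatorname S^{\mu\setminus\lambda}$, whichever lattice was chosen. It then acts as $1$ on all composition factors, and the last claim follows. $\square$

Note also that a nonzero idempotent $\varepsilon\in\mathcal C^R$ has nonzero reduction, since otherwise $\varepsilon=\varepsilon^n\in\pi^n\mathcal C^R$ for all $n$.

**Fact 3 (Brauer–Robinson, "Nakayama conjecture").** The nonzero elements $e_\kappa:=\sum_{\operatorname{core}_p(\lambda)=\kappa}e_\lambda$ lie in $RS_n$ and are the block idempotents of $RS_n$. Two partitions of the same size have equal $p$-cores iff they have the same multiset of residues (James–Kerber, §2.7).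

**Fact 4 (Serre, *Linear Representations of Finite Groups*, §16.1).** If $P,P'$ are finitely generated projective $RG$-modules with $\mathbb F\otimes P\cong\mathbb F\otimes P'$, then $P\cong P'$.

**Fact 5 (Serre, §16.4, defect zero).** *If $\nu\vdash n$ has no hook length divisible by $p$, then $e_\nu\in RS_n$, the action gives an isomorphism $RS_ne_\nu\cong\operatorname{End}_R(\operatorname S^\nu_R)$, and $\operatorname S_R^\nu$ is projective.*

The argument is short. By the hook formula $n!/\chi^\nu(1)$ is the product of the hook lengths, so $\chi^\nu(1)/n!\in R$. Let $\rho$ be the representation on $\operatorname S^\nu$. By Fourier inversion, the element of $\mathbb FS_ne_\nu$ acting as $\phi\in\operatorname{End}_R(\operatorname S_R^\nu)$ is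
$$\frac{\chi^\nu(1)}{n!}\sum_{g\in S_n}\operatorname{tr}\big(\rho(g^{-1})\phi\big)\,g\in RS_n .$$
For $\phi=1$ this is $e_\nu$, so $e_\nu\in RS_n$ and the map $RS_ne_\nu\to\operatorname{End}_R(\operatorname S^\nu_R)$ is bijective. As a left module $\operatorname{End}_R(\operatorname S_R^\nu)$ is a direct sum of copies of $\operatorname S_R^\nu$, and $RS_ne_\nu$ is a summand of $RS_n$. So $\operatorname S^\nu_R$ is projective. Moreover, such a $\nu$ has no hook of length $p$, so it is its own core, and it is the only partition of $n$ with that core: $e_\nu$ is a block idempotent.

**Fact 6.** Characters of projective $RG$-modules vanish on elements of order divisible by $p$.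

We also use the Murnaghan–Nakayama rule at a $p$-cycle $g\in S_n$: $\chi^\lambda(g)=\sum_h(-1)^{\operatorname{leg}(h)}\chi^{\lambda\setminus h}(1)$, over the removable rim $p$-hooks $h$ of $\lambda$, where $\operatorname{leg}(h)$ is the number of rows met by $h$, minus $1$.

## 4. The central idempotents that come from $S_l$ and $S_m$

**Proof of Theorem B(1).** The purpose of this step is to exhibit central elements of $\mathcal C^k$ that see the cores. An element of $\mathcal C^R$ commutes with $RS_l$, so $Z(RS_l)\subseteq Z(\mathcal C^R)$; and $Z(RS_m)\subseteq Z(\mathcal C^R)$ is clear. The block idempotent of $RS_l$ with core $\kappa$ acts on $\operatorname S^{\mu\setminus\lambda}_{\mathbb F}$ as $1$ if $\operatorname{core}_p(\lambda)=\kappa$ and as $0$ otherwise, because $\phi(\operatorname S^\lambda_{\mathbb F})$ is a copy of $\operatorname S^\lambda_{\mathbb F}$ or $0$. The block idempotents of $RS_m$ detect $\operatorname{core}_p(\mu)$ in the same way. Their reductions are central idempotents of $\mathcal C^k$ that separate Specht modules with different cores. $\square$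

**A case by hand.** Take $l=2$, $m=3$. All four simple modules are one-dimensional, and $\mathcal C^{\mathbb F}$ is commutative. The element $(1,2)$ acts by $1$ for $\lambda=(2)$ and by $-1$ for $\lambda=(1,1)$. The element $(1,3)+(2,3)$ is the sum of all transpositions of $S_3$ minus that of $S_2$. The sum of all transpositions of $S_n$ acts on $\operatorname S^\nu_{\mathbb F}$ by the sum of the contents of $\nu$, so the difference acts by the content of the added box:
$$\begin{array}{c|cccc}&(3)\setminus(2)&(2,1)\setminus(2)&(2,1)\setminus(1,1)&(1^3)\setminus(1,1)\\\hline (1,2)&1&1&-1&-1\\ (1,3)+(2,3)&2&-1&1&-2\end{array}$$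
The fourth basis element is $(1,2)\big((1,3)+(2,3)\big)$. For $p=3$ the first two columns agree mod $3$, and so do the last two; there are two blocks. The cores are $\operatorname{core}_3(\mu)=\varnothing$ throughout, while $(2)$ and $(1,1)$ are distinct $3$-cores: two pairs of cores. For $p=2$ the columns are $(1,0),(1,1),(1,1),(1,0)$, again two blocks, and the cores of $\mu$ are $(1),(2,1),(2,1),(1)$, with all $\operatorname{core}_2(\lambda)=\varnothing$. The rule holds in both cases.

So the question is whether $\mathcal C^k$ has central idempotents beyond those coming from $S_l$ and $S_m$. When $m-l$ is small, it does not.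

## 5. At most two added boxes

Here we prove Theorem B(2). "Only if" is B(1), so we need "if". If $l\le1$, then $\mathcal C^k=kS_m$, there is only one $\lambda$, and the claim is Fact 3. Put $n=m-l$ and let $X_j=\sum_{a<j}(a,j)$ be the Jucys–Murphy elements. The element $X_j$ commutes with $S_{j-1}$, so $X_{l+1},\dots,X_m\in\mathcal C^A$.

**Lemma 1.** $\mathcal C^A$ is generated, as an $A$-algebra, by $Z(AS_l)$, $\operatorname{Sym}\{l+1,\dots,m\}$ and $X_{l+1},\dots,X_m$.

*Proof.* The lemma lets us identify a module from the action of a few elements. Put
$$Y_j=\sum_{a\le l}(a,l+j)=X_{l+j}-\sum_{i<j}(l+i,l+j),$$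
which lies in the subalgebra generated by the listed elements and in $\mathcal C^A$. We multiply permutations from right to left. For $g\in S_m$, each $l+j$ is followed in its cycle by some points $a_{j1},\dots,a_{jr_j}\le l$ (possibly none) and then by the next element $>l$ of the cycle, which we call $w(l+j)$. Let $z_j$ be the cycle $(l+j,a_{j1},\dots,a_{jr_j})$ and let $h\in S_l$ be the product of the cycles of $g$ contained in $\{1,\dots,l\}$. Then
$$g=w\,\prod_jz_j\;h,\tag{3}$$
with $w\in\operatorname{Sym}\{l+1,\dots,m\}$ and the $z_j$ and $h$ pairwise disjoint: on the right, $l+j\mapsto a_{j1}\mapsto\dots\mapsto a_{jr_j}\mapsto w(l+j)$, as it should be. The factorization is unique, since $w$, $z_j$, $h$ are read off from the cycles.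

Let $d(g)$ be the number of points of $\{1,\dots,l\}$ moved by $g$; in (3) it is $\sum_jr_j+|\operatorname{supp}h|$. Let $K\in Z(AS_l)$ be the class sum of $h$ in $AS_l$, and expand $w\prod_jY_j^{r_j}K$. A term is $w$ times products $(b_1,l+j)(b_2,l+j)\cdots(b_{r_j},l+j)$ for each $j$, times a conjugate $h'$ of $h$. If $b_1,\dots,b_{r}$ are distinct, then $(b_1,l+j)\cdots(b_r,l+j)$ is the $(r+1)$-cycle $(l+j,b_r,b_{r-1},\dots,b_1)$, and different tuples give different cycles.

If all chosen points $b$ are distinct, across all $j$, and avoid $\operatorname{supp}h'$, then the term has the form (3) with the same $w$, the same lengths $r_j$, and $h'$ of the cycle type of $h$. So it lies in the $S_l$-orbit of $g$: map the $a$'s to the corresponding $b$'s and $h$ to $h'$, and extend to a bijection of $\{1,\dots,l\}$. Conversely, an element $\sigma g\sigma^{-1}$ of the orbit has the factorization $w\prod_j\sigma z_j\sigma^{-1}\cdot\sigma h\sigma^{-1}$; since factorizations are unique, it arises from exactly one such term. In every other term the chosen points and $\operatorname{supp}h'$ overlap, so fewer than $d(g)$ points of $\{1,\dots,l\}$ are moved. As the whole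 expression lies in $\mathcal C^A$, it equals the orbit sum of $g$ plus a combination of orbit sums of elements with smaller $d$. By induction on $d(g)$ every orbit sum lies in the subalgebra; for $d(g)=0$ we have $g=w$. $\square$

An element $z\in Z(RS_l)$ acts on $\operatorname S^{\mu\setminus\lambda}_{\mathbb F}$ by the central character of $\lambda$ at $z$; modulo $\pi$ this depends only on the block of $\lambda$.

**No box: $n=0$.** Here $\mathcal C^k=Z(kS_m)$, and the Specht modules are its one-dimensional modules given by the central characters. The claim is Fact 3.

**One box: $n=1$.** The Specht modules are one-dimensional and $X_m$ acts by the content of the box $\mu\setminus\lambda$, as in Section 4. Its residue is the difference of the residue multisets of $\mu$ and $\lambda$, so by Fact 3 it is determined by the two cores. By Lemma 1, Specht modules with equal pairs of cores are isomorphic.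

**Two boxes: $n=2$, the set-up.** Let $x=X_{l+1}$, $y=X_{l+2}$, $s=(l+1,l+2)$. Then $sxs=\sum_{a\le l}(a,l+2)=y-s$, hence $xs=s(sxs)=sy-1$. By Lemma 1, $\mathcal C^k$ is generated by $Z(kS_l),x,y,s$. Fix the two cores, that is, blocks $b$ of $kS_l$ and $B$ of $kS_m$ for which some Specht module exists. The multiset $\{i,j\}$ of residues of $\mu\setminus\lambda$ is then fixed. Conversely, adding two boxes with residues $i,j$ to any $\lambda\in b$ gives some $\mu\in B$, by Fact 3. All modules below carry the same scalar action of $Z(kS_l)$.

The space $\operatorname S^{\mu\setminus\lambda}_{\mathbb F}$ is the direct sum of lines indexed by the $\nu$ with $\lambda\subset\nu\subset\mu$, $|\nu|=l+1$ (take the $\nu$-isotypic part for $S_{l+1}$). On the line of $\nu$, the elements $x$ and $y$ act by the contents of $\nu\setminus\lambda$ and $\mu\setminus\nu$. There are two kinds of shapes.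

- *Dominoes*, with one-dimensional module. Here $s$ commutes with $x$, so $x=sxs=y-s$ and $s=y-x$. The contents are $(c,c+1)$ for a horizontal domino and $(c,c-1)$ for a vertical one.
- *Disconnected shapes* with contents $c,d$, with two-dimensional module. Here $x+y=c+d$ is a scalar and $x$ has characteristic polynomial $(T-c)(T-d)$. Both statements survive reduction.

On any one-dimensional $\mathcal C^k$-module we likewise have $s=y-x\in\{\pm1\}$. For $j=i\pm1$ in $\mathbb F_p$ let $L(i,j)$ be the one-dimensional module with $x=i$, $y=j$, $s=j-i$ (and the given action of $Z(kS_l)$); by Lemma 1 it is determined by $(i,j)$.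

**Two boxes, $j\ne i\pm1$ in $\mathbb F_p$.** We show that all Specht modules for $(b,B)$ are isomorphic. No dominoes occur. Let $V$ be the reduction for a disconnected shape. On a one-dimensional submodule or quotient, $x+y=i+j$ and $x\in\{i,j\}$, so $y-x=\pm(j-i)$; but $y-x=\pm1$, a contradiction. So $V$ is irreducible. Take $v\ne0$ with $xv=iv$; then $yv=jv$. If $sv\in kv$, then $kv$ would be a submodule; so $v,sv$ is a basis. On it, $s$ swaps the two vectors, $xv=iv$, $x(sv)=(sy-1)v=j\,sv-v$, and $y=i+j-x$. So $V$ is determined up to isomorphism by $i,j$.

**Two boxes, $j=i\pm1$ in $\mathbb F_p$.** We show that every disconnected shape has both $L(i,j)$ and $L(j,i)$ as composition factors. Let $V$ be the reduction for such a shape, put $\epsilon=j-i$, so $\epsilon^2=1$ in $k$, and take $v\ne0$ with $xv=iv$, hence $yv=jv$. Put $w=sv-\epsilon v$. Then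
$$xw=(sy-1)v-\epsilon iv=j\,sv-(1+\epsilon i)v=jw,\qquad sw=v-\epsilon sv=-\epsilon w,$$
where the first equation uses $1+\epsilon i=\epsilon j$, that is, $\epsilon(j-i)=1$. If $w=0$, then $kv\cong L(i,j)$ is a submodule, and the quotient has $x=j$, $y=i$, so it is $L(j,i)$. If $w\ne0$, then $yw=iw$ and $kw\cong L(j,i)$ is a submodule, and the quotient has $x=i$, $y=j$, so it is $L(i,j)$.

A domino reduces to $L(i,j)$ or to $L(j,i)$. If a disconnected shape occurs for $(b,B)$, then by Fact 2 all Specht modules for $(b,B)$ are in one block. If none occurs and all dominoes give the same module, we are also done. The following lemma excludes the remaining possibility.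

As an illustration let $p=2$, $l=2$, $m=4$. All $\lambda$ and all $\mu$ have $2$-core $\varnothing$. For $\lambda=(2)$ the dominoes $(4)\setminus(2)$, $(2,2)\setminus(2)$, $(2,1,1)\setminus(2)$ have contents $(2,3)$, $(-1,0)$, $(-1,-2)$, so they give $L(0,1)$, $L(1,0)$, $L(1,0)$. The disconnected shape $(3,1)\setminus(2)$, with contents $2,-1$, links the two.

**Lemma 2.** Let $j=i\pm1$ in $\mathbb F_p$. If dominoes giving $L(i,j)$ and dominoes giving $L(j,i)$ both occur for $(b,B)$, then a disconnected shape occurs.

*Proof.* Represent $\lambda$ by the bead set $\{\lambda_t-t\mid t\ge1\}\subset\mathbb Z$. A box added in row $t$ has content $\lambda_t+1-t$, so adding a box of content $a+1$ moves a bead from $a$ to the empty position $a+1$. Fix an integer representing $i$ and write positions as $a=pq+r+(i-1)$ with level $q\in\mathbb Z$ and column $r\in\{0,\dots,p-1\}$. Let $S_r\subset\mathbb Z$ be the set of levels of beads in column $r$. It contains all sufficiently small integers and is bounded above. Write it as $s_1>s_2>\cdots$. Pushing the beads down turns $S_r$ into $\{q\le x_r\}$ for a unique $x_r$, the charge of the column, and the number of unit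 moves needed is
$$W(S_r)=\sum_{t\ge1}\big(s_t-(x_r+1-t)\big),\qquad\text{all terms}\ge0.$$
If $S\subseteq S'$ then the charges satisfy $x\le x'$. A unit move removes a rim $p$-hook, so the core is determined by the charges, and the weight of $\lambda$ is $\sum_rW(S_r)$.

If some $\lambda\in b$ has both an addable box of residue $i$ and one of residue $j$, then, adding both, we get a disconnected shape for $(b,B)$: two addable boxes of the same partition are never adjacent. **Suppose, for a contradiction, that no $\lambda\in b$ has both.**

*The prime $p=2$.* Adding an $i$-box moves a bead from column $0$ to column $1$ on the same level; adding a $j$-box moves one from column $1$, level $q$, to column $0$, level $q+1$. So there is an addable $i$-box iff $S_0\not\subseteq S_1$, and an addable $j$-box iff $S_1+1\not\subseteq S_0$. The $\lambda$ of a domino giving $L(i,j)$ has an addable $i$-box, hence no addable $j$-box: $S_1+1\subseteq S_0$, so $x_1+1\le x_0$. The $\lambda$ of a domino giving $L(j,i)$ has an addable $j$-box, hence no addable $i$-box: $S_0\subseteq S_1$, so $x_0\le x_1$. The charges are the same for all of $b$, a contradiction.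

*The primes $p\ge3$.* The assumption is symmetric in $i,j$, so let $j=i+1$. There is an addable $i$-box iff $S_0\not\subseteq S_1$, and an addable $j$-box iff $S_1\not\subseteq S_2$. Since $1\ne-1$ in $k$, a domino giving $L(i,i+1)$, where $s=1$, is horizontal. A bead moves two steps to the right, so for its $\lambda$ there is a level $c$ with $c\in S_0$, $c\notin S_1$, $c\notin S_2$. This $\lambda$ has an addable $i$-box, hence no addable $j$-box: $S_1\subseteq S_2$ and $x_1\le x_2$. A domino giving $L(i+1,i)$ has first box of residue $i+1=j$, so its $\lambda$ has an addable $j$-box, hence no addable $i$-box: $S_0\subseteq S_1$ and $x_0\le x_1$. Therefore $x_0\le x_1\le x_2$.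

Next we bound the weight $w$ of $b$ from below, using the first $\lambda$. As $c=s_t$ for some bead of column $0$, its term gives $W(S_0)\ge c-(x_0+1-t)\ge c-x_0$. Also $W(S_2)\ge x_2+1-c$. This is trivial if $c>x_2$. If $c\le x_2$, put $K=x_2+1-c$. The number of elements of $S_2$ that are $\ge c$ is $K$ plus the number of gaps of $S_2$ below $c$, so it is at least $K$, and these elements are $>c$ because $c\notin S_2$. Hence the top $K$ elements satisfy $s_t\ge c+1+(K-t)=x_2+2-t$, so each contributes at least $1$. Adding up,
$$w\ge W(S_0)+W(S_2)\ge u:=x_2-x_0+1.$$

Finally we construct a partition $\lambda^*\in b$ with both addable boxes. Take the same charges and all columns flush, except: in column $0$ move the top bead from $x_0$ up to $x_1$, and in column $1$ move the top bead from $x_1$ up to $x_2+1+(w-u)$. The cost is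
$$(x_1-x_0)+(x_2+1-x_1)+(w-u)=w,$$
so $\lambda^*$ has the core and the weight of $b$, that is, $\lambda^*\in b$. Now $x_1\in S_0$ and $x_1\notin S_1$, while $x_2+1+(w-u)$ lies in $S_1$ and not in $S_2=\{q\le x_2\}$. So $\lambda^*$ has an addable $i$-box and an addable $j$-box, a contradiction. $\square$

This completes the proof of Theorem B(2). $\square$

## 6. Walking through the summands of a restricted defect-zero lattice

For larger $m-l$ the modules grow, and explicit matrices are no longer practical. Here is the natural substitute: keep $\mu$ fixed and walk from one $\lambda$ to another along projective modules. It is cleanest when $\mu$ has no hook length divisible by $p$. Then Fact 5 gives $RS_me_\mu\cong\operatorname{End}_R(\operatorname S^\mu_R)$. The elements of this algebra that commute with $RS_l$ are, on the left, those of $e_\mu\mathcal C^R$ and, on the right, the $RS_l$-endomorphisms. Hence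
$$e_\mu\mathcal C^R\cong\operatorname{End}_{RS_l}(\operatorname S^\mu_R{\downarrow}),\tag{4}$$
and $\operatorname S^\mu_R{\downarrow}$ is projective over $RS_l$, as restrictions of projective modules are projective.

Let $P$ be an indecomposable direct summand of $\operatorname S^\mu_R{\downarrow}$, and let $\chi^\lambda,\chi^{\lambda'}$ be constituents of $\mathbb F\otimes P$. Then *$\operatorname S^{\mu\setminus\lambda}$ and $\operatorname S^{\mu\setminus\lambda'}$ lie in the same block*. Indeed, let $\varepsilon\in\mathcal C^R$ be a central idempotent. By (4) the projection onto $P$ is the action of an element of $e_\mu\mathcal C^R$, so $\varepsilon$ commutes with it and restricts to an idempotent of the local ring $\operatorname{End}_{RS_l}(P)$. So $\varepsilon$ is $0$ or $1$ on $P$, and it acts in the same way on $\operatorname S^{\mu\setminus\lambda}_{\mathbb F}$ and on $\operatorname S^{\mu\setminus\lambda'}_{\mathbb F}$.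

In $RS_l$, the indecomposable projectives link all characters of a block. So one would like to walk through the whole block $b$ in this manner. The walk may use only the summands of $\operatorname S^\mu_R{\downarrow}$, however, and their characters involve only $\lambda\subseteq\mu$. This is where it can stop. Take $p=5$ and the block of $S_9$ with core $(2,2)$. Its five partitions are
$$(7,2),\quad(6,3),\quad(3,3,3),\quad(2,2,2,1^3),\quad(2,2,1^5),$$
with added rim hooks of leg lengths $0,1,2,3,4$. The middle one contains the box $(3,3)$, the other four do not. If $\mu_3=2$, the middle partition is not contained in $\mu$, and the two halves that remain are exactly the characters of $X$ and of $Y$. By (4), what decides the matter is whether $\operatorname S^\mu_R{\downarrow}$ has a summand joining the halves. For the $\mu$ of Theorem A it has none, because its component in $b$ is $X^N\oplus Y^N$.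

## 7. A core $\mu$ whose restriction contains $X^N\oplus Y^N$

**Proof of Theorem A.** Let $p\ge5$, $l=p+4$, $m=2p+6$, $\mu=(p+2,3,2,1^{p-1})$. The size of $\mu$ is $(p+2)+3+2+(p-1)=2p+6$. Its columns have lengths $p+2,3,2$ and then $1$, with multiplicity $p-1$, so $\mu=\mu'$.

**Step 1: $\mu$ is of defect zero.** The purpose is to make (4) available. The hook lengths of $\mu$ are

- row 1: $2p+3,\ p+3,\ p+1,\ p-1,p-2,\dots,1$;
- row 2: $p+3,\ 3,\ 1$;
- row 3: $p+1,\ 1$;
- the remaining rows: $p-1,p-2,\dots,1$.

As $p\ge5$, none is divisible by $p$. So (4) holds, $\operatorname S^\mu_R{\downarrow}$ is projective, and $e_\mu$ is the block idempotent of $RS_m$ for the core $\operatorname{core}_p(\mu)=\mu$, with $\mu$ the only partition of $m$ having this core.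

**Step 2: the component of $\operatorname S^\mu_R{\downarrow}$ with core $\kappa=(2,2)$.** The purpose is to compute its character. Let $\lambda\vdash p+4$ have core $\kappa$ and $\lambda\subseteq\mu$. Then $\lambda\setminus\kappa$ is a rim $p$-hook. Since $\mu_3=2$, we have $(3,3)\notin\lambda$, so every box of $\lambda\setminus\kappa$ lies either in rows $1,2$ and columns $\ge3$, or in rows $\ge3$ and columns $1,2$. Boxes of different kinds differ in both coordinates, so they are not adjacent; as $\lambda\setminus\kappa$ is connected, only one kind occurs. If there are no boxes in rows $\ge3$, then $\lambda=(a,b)$ with $b\ge2$. If $b\ge4$, the strip would contain the $2\times2$ square in rows $1,2$ and columns $3,4$. So $b\in\{2,3\}$ and $\lambda=(p+2,2)$ or $(p+1,3)$. In the other case, $\lambda'$ is one of these two, since $\kappa=\kappa'$ and $\mu=\mu'$. Conversely, the four partitions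
$$(p+2,2),\quad(p+1,3),\quad(2,2,2,1^{p-2}),\quad(2,2,1^p)$$
are contained in $\mu$, and they have core $\kappa$: for the first two this was checked in Section 1, and the others are their conjugates. In particular $\mu\setminus\lambda_1,\mu\setminus\lambda_2\in\mathcal P_{l,m}$ and $\operatorname{core}_p(\lambda_1)=\operatorname{core}_p(\lambda_2)=(2,2)$.

Now the multiplicities. The shape $\mu\setminus(p+2,2)$ consists of the box $(2,3)$ and of rows $3,\dots,p+2$ of $\mu$, which form a shape $(2,1^{p-1})$ not adjacent to $(2,3)$. The shape $\mu\setminus(p+1,3)$ consists of the box $(1,p+2)$ and of the same shape $(2,1^{p-1})$. A standard filling of $(2,1^{p-1})$ is determined by the entry of its box in the second column, which may be any of $2,\dots,p+1$, so $f^{(2,1^{p-1})}=p$. The isolated box can receive any of the $p+2$ labels. So both shapes have $f=(p+2)p=N$, and as $\mu=\mu'$ so do the two conjugates. Hence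
$$e_\kappa\operatorname S^\mu_R{\downarrow}\ \text{ has character }\ N\left(\chi^{(p+2,2)}+\chi^{(p+1,3)}+\chi^{(2,2,2,1^{p-2})}+\chi^{(2,2,1^p)}\right).\tag{5}$$

**Step 3: the component is $X^N\oplus Y^N$.** The module $e_\kappa\operatorname S^\mu_R{\downarrow}$ is a direct summand of $\operatorname S^\mu_R{\downarrow}$, so it is projective. By (1), (2) and (5) it has the same character as the projective module $X^N\oplus Y^N$. By Fact 4,
$$e_\kappa\operatorname S^\mu_R{\downarrow}\cong X^N\oplus Y^N.$$

**Step 4: the endomorphism ring splits.** The purpose is to obtain the new central idempotent. The lattice $\operatorname{Hom}_{RS_l}(X,Y)$ embeds in $\operatorname{Hom}_{\mathbb FS_l}(\mathbb F\otimes X,\mathbb F\otimes Y)=0$, and likewise $\operatorname{Hom}_{RS_l}(Y,X)=0$. Since $e_\kappa\in Z(RS_l)$, cutting (4) by $e_\kappa$ gives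
$$e_\kappa e_\mu\mathcal C^R\cong\operatorname{End}_{RS_l}(X^N\oplus Y^N)=M_N(\operatorname{End}X)\times M_N(\operatorname{End}Y).\tag{6}$$
(A convention on sides could replace these algebras by their opposites. It makes no difference, because $\operatorname{End}X$ and $\operatorname{End}Y$ are commutative: they embed in $\mathbb F\times\mathbb F$.) Let $\varepsilon$ be the element of $e_\kappa e_\mu\mathcal C^R$ that acts on $\operatorname S^\mu_R{\downarrow}$ as the projection onto $X^N$ with kernel $Y^N\oplus(1-e_\kappa)\operatorname S^\mu_R$. By (6) it is central in $e_\kappa e_\mu\mathcal C^R$, and hence in $\mathcal C^R$, as $e_\kappa e_\mu$ is a central idempotent of $\mathcal C^R$.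

**Step 5: $\varepsilon$ separates the two Specht modules.** Every homomorphism $\operatorname S^{\lambda_1}_R\to\operatorname S^\mu_R{\downarrow}$ has its image in $X^N$, because $\chi^{\lambda_1}=\chi^{(p+2,2)}$ is a constituent of $\mathbb F\otimes X$ but not of the complement. So $\varepsilon$ acts as $1$ on $\operatorname{Hom}_{RS_l}(\operatorname S^{\lambda_1}_R,\operatorname S^\mu_R{\downarrow})$. In the same way, homomorphisms from $\operatorname S_R^{\lambda_2}$ land in $Y^N$, and $\varepsilon$ acts as $0$. By Fact 1 the reduction $\bar\varepsilon$ is central in $\mathcal C^k$. It acts as $1$ on $\operatorname S^{\mu\setminus\lambda_1}$ and as $0$ on $\operatorname S^{\mu\setminus\lambda_2}$. If both modules belonged to the block of a primitive central idempotent $e$, then $e\bar\varepsilon\in\{0,e\}$ would act as $1$ on the first, so $e\bar\varepsilon=e$; and as $0$ on the second, where $e$ acts as $1$. This is a contradiction. So the two modules lie in different blocks although their cores agree.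

**Step 6: exactly two blocks, and their structure.** We first show that $X$ is indecomposable. If $X$ were a direct sum of two nonzero modules, both would be projective, and by (1) one of them would have character $\chi^{(p+2,2)}$. The hook lengths of $(p+2,2)$ are $p+3,p+2,p,p-1,\dots,1$ and $2,1$, so there is just one removable rim $p$-hook; it lies in one row, and removing it leaves $(2,2)$. By the Murnaghan–Nakayama rule the value of $\chi^{(p+2,2)}$ at a $p$-cycle is $\chi^{(2,2)}(1)=2\ne0$, which contradicts Fact 6. So $X$ is indecomposable, and $\operatorname{End}_{RS_l}(X)$ is a local ring, of rank $2$ over $R$ by (1). Hence $k\otimes\operatorname{End}(X)$ is a commutative local $k$-algebra of dimension $2$. Its residue field is $k$, because $k$ is a splitting field and the residue field is the endomorphism ring of the simple head of $k\otimes X$. So $k\otimes\operatorname{End}(X)\cong k[t]/(t^2)$. As $Y=X\otimes\operatorname{sgn}$, also $\operatorname{End}(Y)\cong\operatorname{End}(X)$. Reducing (6), by Fact 1,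
$$\bar e_\kappa\bar e_\mu\mathcal C^k\cong M_N(k[t]/(t^2))\times M_N(k[t]/(t^2)),$$
and both factors have local center $k[t]/(t^2)$, so each is a block. $\square$

**Remark.** In this example $Z(kS_m)\bar e_\mu=k$, because $kS_m\bar e_\mu$ is a matrix algebra over $k$, and $Z(kS_l)\bar e_\kappa$ is local, because $\bar e_\kappa$ is a block idempotent. So the subalgebra of $\mathcal C^k\bar e_\kappa\bar e_\mu$ generated by the images of $Z(kS_l)$ and $Z(kS_m)$ is a quotient of a local ring, hence local. But $Z(\mathcal C^k)\bar e_\kappa\bar e_\mu$ contains $\bar\varepsilon\ne0,\bar e_\kappa\bar e_\mu$, so it is not local. Hence for $p\ge5$ the center $Z(\mathcal C^k_{l,m})$ is in general not generated by $Z(kS_l)$ and $Z(kS_m)$.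

## 8. Blocks of weight at most one when $p\le3$

We prove Theorem B(3). The lists of partitions are now so short that no splitting as in Section 7 is possible. Let $b,B$ be the two blocks, of $kS_l$ and $kS_m$, and $e_b,e_B$ their block idempotents, over $R$ or over $k$. Assume that some Specht module has these cores, so $\mathcal C^Re_be_B\ne0$, and by Section 3 also $\mathcal C^ke_be_B\neq0$.

**Step 1: projective characters in a block of weight one.** Here $p$ is arbitrary. Use the bead set $\{\lambda_t-t\}$ with its $p$ runners (residue classes mod $p$), on which removing a rim $p$-hook means moving a bead from $a$ to the vacant position $a-p$; the leg length is the number of beads strictly between. Let $\kappa$ be the core of a block of weight one, and let $q_0>q_1>\dots>q_{p-1}$ be the first vacant positions on its runners. The block has $p$ partitions $\lambda^0,\dots,\lambda^{p-1}$, where $\lambda^i$ arises from $\kappa$ by moving the bead at $q_i-p$ to $q_i$. This bead passes exactly one position of each other runner, say $a$ on the runner of $q_{i'}$; it is occupied iff $a<q_{i'}$. If $q_{i'}>q_i$, then $a<q_i<q_{i'}$ and $a$ is occupied. If $q_{i'}<q_i$,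 then $a$ is the largest position $<q_i$ on its runner, so $a\ge q_{i'}$ and $a$ is vacant. So the leg length is the number of $i'$ with $q_{i'}>q_i$, that is, $i$. As $\lambda^i$ has only this removable rim $p$-hook, $\chi^{\lambda^i}$ has the value $(-1)^i\chi^\kappa(1)$ at a $p$-cycle, and Fact 6 gives
$$\sum_iz_i\chi^{\lambda^i}\ \text{ projective}\quad\Longrightarrow\quad\sum_i(-1)^iz_i=0.\tag{7}$$

**Step 2: the prime $p=2$.** First, a block of weight $\le1$ has a unique simple module. For weight $0$ the block is a matrix algebra by Fact 5. For weight $1$, (7) says $z_0=z_1$, so indecomposable projectives $P,P'$ of the block have characters $a(\chi^{\lambda^0}+\chi^{\lambda^1})$ and $a'(\chi^{\lambda^0}+\chi^{\lambda^1})$. By Fact 4, $P^{a'}\cong P'^{\,a}$, and $P\cong P'$ by Krull–Schmidt. So there is one indecomposable projective, hence one simple module.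

Consequently $B\otimes_kb^{\mathrm{op}}$ has a unique simple module, because $k$ is a splitting field. Consider its module $M=kS_me$, $e=e_be_B$, with $kS_m$ acting from the left and $kS_l$ from the right. An endomorphism of $M$ as a left module is right multiplication by an element $a\in e\,kS_m\,e$. It commutes with the right action of $h\in S_l$ iff $ha=ah$, since $eh=he$. As $e$ is a central idempotent of $\mathcal C^k$, this means $a\in\mathcal C^ke$. So $\operatorname{End}(M)=(\mathcal C^ke)^{\mathrm{op}}$.

Suppose $\mathcal C^ke$ had two nonzero orthogonal central idempotents $\varepsilon_1,\varepsilon_2$. A homomorphism $M\varepsilon_1\to M\varepsilon_2$, preceded by $M\to M\varepsilon_1$ and followed by the inclusion in $M$, is right multiplication by some $a\in\mathcal C^ke$ with $a=\varepsilon_1a\varepsilon_2=a\varepsilon_1\varepsilon_2=0$. So there is no nonzero homomorphism $M\varepsilon_1\to M\varepsilon_2$. But both modules are nonzero and finite-dimensional over an algebra with a unique simple module, so we can map $M\varepsilon_1$ onto a simple quotient and embed that in $M\varepsilon_2$. This is a contradiction; hence $\mathcal C^ke_be_B$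 is a single block.

**Step 3: indecomposable projectives for $p=3$, weight one.** By (7) the character $(z_0,z_1,z_2)$ of a projective module in the block lies in
$$V:=\{(z_0,z_1,z_2)\mid z_1=z_0+z_2\}.\tag{8}$$
The defect group is cyclic of order $3$, so by Dade (*Blocks with cyclic defect groups*, Ann. of Math. 84 (1966)) the decomposition numbers are $\le1$; these are the multiplicities in the indecomposable projective characters. So each of the latter is one of the nonzero vectors in $V$ with entries $0,1$, that is, $u_0=(1,1,0)$ or $u_1=(0,1,1)$. Both occur, because $\chi^{\lambda^0}$ and $\chi^{\lambda^2}$ each occur in some indecomposable projective character.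

**Step 4: two constraints on a central idempotent.** Let $p=3$, let $\varepsilon\ne0$ be a central idempotent of $\mathcal C^Re_be_B$, and let $T$ be the set of pairs $(\lambda,\mu)$ with $\lambda\in b$, $\mu\in B$, $\lambda\subseteq\mu$, such that $\varepsilon$ acts as $1$ on $\operatorname S^{\mu\setminus\lambda}_{\mathbb F}$. As $\mathcal C^{\mathbb F}$ is semisimple and $\varepsilon\ne0$, $T$ is not empty. Let $t_{\mu\lambda}=f^{\mu\setminus\lambda}>0$ if $(\lambda,\mu)\in T$, and $t_{\mu\lambda}=0$ otherwise.

- (i) *If $P$ is a projective $RS_m$-module with character $\sum_\mu z_\mu\chi^\mu$, then $\sum_{\mu\in B,\,\lambda\in b}z_\mu t_{\mu\lambda}\chi^\lambda$ is a projective character.* Since $\varepsilon$ commutes with $RS_l$, $\varepsilon P$ is a direct summand of $P{\downarrow}_{S_l}$, hence projective. And $\operatorname S^\mu_{\mathbb F}{\downarrow}\cong\bigoplus_\lambda\operatorname S_{\mathbb F}^\lambda\otimes\operatorname S^{\mu\setminus\lambda}_{\mathbb F}$, with $\varepsilon$ acting on the second factors, so $\varepsilon\operatorname S^\mu_{\mathbb F}$ has character $\sum_\lambda t_{\mu\lambda}\chi^\lambda$ for $\mu\in B$, and is $0$ for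 $\mu\notin B$.
- (ii) *If $Q$ is a projective $RS_l$-module with character $\sum_\lambda z_\lambda\chi^\lambda$, then $\sum_{\lambda\in b,\,\mu\in B}z_\lambda t_{\mu\lambda}\chi^\mu$ is a projective character.* Right multiplication by $\varepsilon$ is an endomorphism of the $(RS_m,RS_l)$-bimodule $RS_m$, so $RS_m\varepsilon\otimes_{RS_l}Q$ is a direct summand of $Q{\uparrow}^{S_m}$, hence projective. And
$$\operatorname{Hom}_{\mathbb FS_m}(\mathbb FS_m\varepsilon\otimes_{\mathbb FS_l}\operatorname S^\lambda_{\mathbb F},\operatorname S^\mu_{\mathbb F})\cong\operatorname{Hom}_{\mathbb FS_l}(\operatorname S^\lambda_{\mathbb F},\varepsilon\operatorname S^\mu_{\mathbb F})$$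
has dimension $t_{\mu\lambda}$ for $\lambda\in b,\mu\in B$, and $0$ otherwise.

**Step 5: one fixed pair always lies in $T$.** Let $p=3$. We go through the weights of $(b,B)$.

*Weights $(0,0)$.* There is only one pair, and $T\ne\varnothing$ contains it.

*Weights $(1,0)$ or $(0,1)$.* In the first case $B=\{\mu\}$ and $\operatorname S^\mu_R$ is projective by Fact 5, since the core $\mu$ has no hook length divisible by $3$ (a partition with a hook of length divisible by $p$ has one of length $p$). By (i) and (8) the vector $(t_0,t_1,t_2)$ of the $t_{\mu\lambda^i}$ lies in $V$. In the second case $b=\{\lambda\}$, $\operatorname S^\lambda_R$ is projective, and by (ii) the vector of the $t_{\mu^i\lambda}$ lies in $V$. In both cases the vector is nonzero and nonnegative with $t_1=t_0+t_2$, so $t_1>0$.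

*Weights $(1,1)$.* Write
$$(t_{\mu^i\lambda^j})=\begin{pmatrix}a&s&a'\\c_1&z&c_1'\\c&t'&c'\end{pmatrix},\qquad\text{rows }\mu^0,\mu^1,\mu^2,\quad\text{columns }\lambda^0,\lambda^1,\lambda^2 .$$
We claim $z>0$. Suppose $z=0$. By (i) applied to the projectives with characters $u_0,u_1$ of $B$, the sum of the first two rows and the sum of the last two rows lie in $V$; by (ii) applied to $u_0,u_1$ of $b$, so do the sum of the first two columns and that of the last two. With $z=0$ this says
$$s=a+a'+c_1+c_1',\qquad t'=c+c'+c_1+c_1',$$
$$c_1=a+s+c+t',\qquad c_1'=a'+s+c'+t'.$$
Adding within each line, $s+t'\ge2(c_1+c_1')$ and $c_1+c_1'\ge2(s+t')$. Since all numbers are nonnegative, $s=t'=c_1=c_1'=0$, and then the first line gives $a=a'=c=c'=0$. So $T=\varnothing$, a contradiction. Hence $z>0$ and $(\lambda^1,\mu^1)\in T$.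

**Step 6: conclusion for $p=3$.** By Step 5, every nonzero central idempotent of $\mathcal C^Re_be_B$ acts as $1$ on one fixed simple module. Two such idempotents therefore have a nonzero product, so $\mathcal C^Re_be_B$ has no two nonzero orthogonal central idempotents. If $\mathcal C^ke_be_B$ had a central idempotent $e\ne0,e_be_B$, then by Fact 2 it would lift to a central idempotent $\hat e$ of $\mathcal C^R$, and $\hat e\,e_be_B$ and $(1-\hat e)e_be_B$ would be nonzero orthogonal central idempotents of $\mathcal C^Re_be_B$. So $\mathcal C^ke_be_B$ is a single block, and all Specht modules with the two given cores lie in it. $\square$
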